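# Quadratic slopes: a decidable theory of $\mathbb Z$ and $\alpha\mathbb Z$, an undecidable theory of multiplication by $\alpha$

## 1. One quadratic number at a time

We look at the real line with its order and addition, with the integers marked, and with one irrational number $\alpha$ built in. There are two ways to build it in: mark the multiples of $\alpha$, or allow multiplication by $\alpha$.

Let $\mathbf{Irr}$ be the set of irrational real numbers in $(0,1)$. An irrational $\alpha$ is *quadratic* if it is a root of a degree-2 polynomial with rational coefficients. Let $\mathcal L_m$ be the signature of $(\mathbb R,<,+)$ together with a unary predicate symbol $P$, let $\mathcal L_{m,a}$ be its extension by a second unary predicate symbol, and let $\mathcal L_{m,\lambda}$ be its extension by a unary function symbol $\lambda$. For $\alpha\in\mathbf{Irr}$ put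
$$\mathcal R_\alpha=(\mathbb R,<,+,\mathbb Z,\alpha\mathbb Z),\qquad \mathcal S_\alpha=(\mathbb R,<,+,\mathbb Z,\lambda_\alpha),\quad \lambda_\alpha(x)=\alpha x ,$$
where $P$ is $\mathbb Z$ in both; $\mathcal R_\alpha$ is an $\mathcal L_{m,a}$-structure and $\mathcal S_\alpha$ an $\mathcal L_{m,\lambda}$-structure. For a class $\mathcal K$ of structures in one signature, $\mathrm{FO}(\mathcal K)$ is the set of first-order sentences true in every member of $\mathcal K$, and $\mathrm{Th}(\mathcal S)=\mathrm{FO}(\{\mathcal S\})$. A theory is *decidable* if some algorithm decides which sentences belong to it. In $\mathcal S_\alpha$ the set $\alpha\mathbb Z=\lambda(\mathbb Z)$ is definable, so $\mathcal S_\alpha$ expresses everything that $\mathcal R_\alpha$ does.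

The easy case is a single quadratic $\alpha$. Then even $\mathrm{Th}(\mathcal S_\alpha)$ is decidable. The tool is automata on infinite words.

**Definition (Büchi automata).** A Büchi automaton is a finite nondeterministic automaton reading $\omega$-words. It accepts a word if some run on it visits an accepting state infinitely often. The accepted languages are called *$\omega$-regular*. A relation between $\omega$-words is $\omega$-regular if it is so when a tuple of words is read letter by letter as one word over the product alphabet. "Effectively" means that an automaton can be computed from the data.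

For example, "only finitely many letters are nonzero" is $\omega$-regular: guess the last nonzero letter, then demand zeros forever.

**Büchi's theorem.** $\omega$-regular languages are effectively closed under Boolean operations and projection. Emptiness is decidable. A nonempty $\omega$-regular language contains an ultimately periodic word $xy^\omega$.

This is how one uses it. Suppose that real numbers are coded by $\omega$-words so that every real has at least one code, the set of codes is $\omega$-regular, and for each unnested atomic formula (such as $x=y$, $x+y=z$, $x<y$, $x\in P$, $y=\lambda(x)$) the set of tuples of codes satisfying it is effectively $\omega$-regular. Every formula is equivalent to one built from unnested atomic formulas. By induction the same holds for every formula: negation is complementation inside the set of tuples of codes, and $\exists x$ is projection, which is correct because every real has a code. For a sentence $\varphi$, the language of $\varphi\wedge x=x$ is either empty or the set of all codes, and emptiness is decidable.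

**Proposition 1.1.** There is an algorithm that, given a quadratic $\alpha\in\mathbf{Irr}$ (by an integer polynomial and an isolating rational interval) and an $\mathcal L_{m,\lambda}$-sentence $\varphi$, decides whether $\mathcal S_\alpha\models\varphi$.

**Step 1: choose a base adapted to $\alpha$.** We want a number system in which $\mathbb Z$ and multiplication by $\alpha$ are both visible to a finite automaton. If $\alpha$ is a root of $AX^2+BX+C$ with integer coefficients, then $\Delta=B^2-4AC$ is a positive nonsquare and $\alpha\in\mathbb Q(\sqrt\Delta)$. Pell's equation is solvable, so by search we find $x,y\ge1$ with $x^2-\Delta y^2=1$. Put $\varepsilon=x+y\sqrt\Delta>1$. Its conjugate is $\varepsilon'=x-y\sqrt\Delta=\varepsilon^{-1}$, and $\varepsilon^2=2x\varepsilon-1$. Hence $\mathbb Z[\varepsilon]=\mathbb Z+\mathbb Z\varepsilon$ contains $\varepsilon^{-1}=2x-\varepsilon$, and conjugation $(c_0+c_1\varepsilon)'=c_0+c_1\varepsilon^{-1}$ is a ring automorphism of it. Since $\sqrt\Delta=(\varepsilon-x)/y$, we can compute integers $a,b,c$ with $c>0$ and $\alpha=(a+b\varepsilon)/c$.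

For $\alpha=\sqrt2-1$, a root of $X^2+2X-1$, we get $\Delta=8$, $3^2-8\cdot1^2=1$, $\varepsilon=3+2\sqrt2$ and $\alpha=(\varepsilon-5)/2$.

For all bounds $E_1,E_2$ the set $\{z\in\mathbb Z[\varepsilon]:|z|\le E_1,\ |z'|\le E_2\}$ is finite and computable: for $z=c_0+c_1\varepsilon$ we have $c_1(\varepsilon-\varepsilon^{-1})=z-z'$, which bounds $c_1$, and then $c_0=z-c_1\varepsilon$ is bounded.

**Step 2: an automaton that tests whether an expansion has value $0$.** All other relations will be reduced to this test. Fix $D\ge 1$ and consider sequences of integers $d=(d_i)_{i\in\mathbb Z}$ with $|d_i|\le D$ and $d_i=0$ for all large $i$. Write $d$ as a *folded* $\omega$-word whose $n$-th letter is $(d_n,d_{-n-1})$, $n\ge0$, and put $\mathrm{val}(d)=\sum_i d_i\varepsilon^i$. We claim that $\{d:\mathrm{val}(d)=0\}$ is effectively $\omega$-regular.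

Let $E=D/(1-\varepsilon^{-1})$, let $F=\{z\in\mathbb Z[\varepsilon]:|z|,|z'|\le E\}$, a finite set, and let $z_i=\sum_{j\ge i}d_j\varepsilon^{j-i}\in\mathbb Z[\varepsilon]$. Then $z_i=d_i+\varepsilon z_{i+1}$, and $|z_i'|=|\sum_{j\ge i}d_j\varepsilon^{-(j-i)}|\le E$. If $\mathrm{val}(d)=0$, then also $|z_i|=|\sum_{j<i}d_j\varepsilon^{j-i}|\le E$. So all $z_i$ lie in $F$. Conversely, let $(z_i)_{i\in\mathbb Z}$ be any sequence in $F$ with $z_i=d_i+\varepsilon z_{i+1}$ for all $i$ and $z_i=0$ for large $i$. Then $\sum_{j\ge i}d_j\varepsilon^j=\varepsilon^iz_i$, and this tends to $0$ as $i\to-\infty$ because $|z_i|\le E$. So $\mathrm{val}(d)=0$.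

An automaton with states $(z_n,z_{-n})\in F^2$, started at a guessed pair $(z_0,z_0)$, reads $(d_n,d_{-n-1})$ and moves to $(z_{n+1},z_{-n-1})$ subject to $z_n=d_n+\varepsilon z_{n+1}$ and $z_{-n-1}=d_{-n-1}+\varepsilon z_{-n}$. It also guesses a moment after which the first component is always $0$. This proves the claim. For $\varepsilon=3+2\sqrt2$ the relation $\varepsilon^2-6\varepsilon+1=0$ produces $z_2=1$, $z_1=-6+\varepsilon=-\varepsilon^{-1}$, $z_0=0$.

**Step 3: integers have finite expansions with bounded digits.** We need this to define $\mathbb Z$. Let $m\ge0$ be an integer. The greedy expansion, with digits $0\le d_i\le\lfloor\varepsilon\rfloor$, stopped at position $-N$ with $\varepsilon^N\ge m$, reads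
$$m=\sum_{i=-N}^{n}d_i\varepsilon^i+\varepsilon^{-N}\tau_N,\qquad 0\le\tau_N<1 .$$
Then $\tau_N=\varepsilon^Nm-\sum d_i\varepsilon^{i+N}\in\mathbb Z[\varepsilon]$, and conjugating,
$$|\tau_N'|\le\varepsilon^{-N}m+\sum_i d_i\varepsilon^{-(i+N)}\le1+\lfloor\varepsilon\rfloor\frac{\varepsilon}{\varepsilon-1}\le1+\frac{\varepsilon^2}{\varepsilon-1}.$$
So $\tau_N=c_0+c_1\varepsilon$ lies in a finite computable set that does not depend on $m$, and $|c_0|,|c_1|\le D_1$ for a computable $D_1$. Adding $c_0$ to the digit at position $-N$ and $c_1$ to the digit at position $-N+1$ gives $m=\mathrm{val}(d)$ with $d$ of finite support and digits bounded by $D_0:=\lfloor\varepsilon\rfloor+D_1$. For $m<0$ negate all digits. With $\varepsilon=3+2\sqrt2$, for instance, $6=\varepsilon+\varepsilon^{-1}$.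

**Step 4: all atomic relations are $\omega$-regular.** Use as codes of reals the sequences with $|d_i|\le D_0$ and $d_i=0$ for large $i$. Every real has a code: take the greedy expansion of its absolute value, with digits in $[0,\lfloor\varepsilon\rfloor]$, and negate if needed. We apply Step 2 to integer combinations, with bounded coefficients, of the given sequences, of their shifts $(d_{i-1})_i$ (which multiply the value by $\varepsilon$), and, for sequences of finite support, of their reflections $(d_{-i})_i$. On folded words these operations are local: the $n$-th letter of the shift is $(d_{n-1},d_{-n-2})$ and that of the reflection is $(d_{-n},d_{n+1})$, and these entries sit in the letters $n-1,n,n+1$ of $d$. So their graphs are $\omega$-regular.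

* $x=y$ and $x+y=z$: directly by Step 2.
* $x\le y$ iff $x+\mathrm{val}(d)=y$ for some code $d$ with all digits $\ge0$. And $x<y$ is $x\le y\wedge x\ne y$.
* $y=\alpha x$ iff $cy-ax-b\,\varepsilon x=0$, where $\varepsilon x$ is given by a shift.
* $x\in\mathbb Z$ iff $x=\mathrm{val}(d)$ for some code $d$ of finite support with $\sum d_i\varepsilon^i=\sum d_{-i}\varepsilon^i$. The right side is $\sum d_i\varepsilon^{-i}$, the conjugate of $x\in\mathbb Z[\varepsilon]$. Writing $x=c_0+c_1\varepsilon$, equality with the conjugate means $c_1(\varepsilon-\varepsilon^{-1})=0$, i.e. $x=c_0\in\mathbb Z$. Conversely, an integer has a code of finite support by Step 3, and it equals its conjugate.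

By Büchi's theorem, truth in $\mathcal S_\alpha$ is decidable, and everything was computed from $\alpha$. $\square$

## 2. What changes when $\alpha$ is not given

Now let $\alpha$ vary. Let $\mathcal K_q$ be the class of all $\mathcal R_\alpha$, and $\mathcal K_{\lambda,q}$ the class of all $\mathcal S_\alpha$, with $\alpha\in\mathbf{Irr}$ quadratic. It is known that $\mathrm{FO}(\{\mathcal R_\alpha:\alpha\in\mathbf{Irr}\})$ is decidable and that $\mathrm{FO}(\{\mathcal S_\alpha:\alpha\in\mathbf{Irr}\})$ is undecidable. The problem, from the paper of Philipp Hieronymi, Dun Ma, Reed Oei, Luke Schaeffer, Christian Schulz and Jeffrey Shallit, "Decidability for Sturmian words" (arXiv:2102.08207, 2021), asks whether $\mathrm{FO}(\mathcal K_q)$ and $\mathrm{FO}(\mathcal K_{\lambda,q})$ are decidable.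

The first thing to try is to run the algorithm of Proposition 1.1 on all quadratic numbers. Recall that a set is $\Pi^0_1$ if its complement is recursively enumerable, that it is $\Pi^0_1$-*hard* if every $\Pi^0_1$ set reduces to it by a computable map, and $\Pi^0_1$-*complete* if it is both. The set of Turing machines that do not halt on the blank tape is $\Pi^0_1$-complete.

**Corollary 2.1.** $\mathrm{FO}(\mathcal K_{\lambda,q})$ is $\Pi^0_1$.

*Proof.* List all quadratic $\alpha\in\mathbf{Irr}$ by listing integer polynomials of degree 2 with positive nonsquare discriminant together with rational intervals inside $(0,1)$ that contain exactly one root. By Proposition 1.1 the set $\{\varphi:\mathcal S_\alpha\models\neg\varphi\text{ for some quadratic }\alpha\in\mathbf{Irr}\}$ is recursively enumerable. It is the complement of $\mathrm{FO}(\mathcal K_{\lambda,q})$. $\square$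

That is all we get this way: if $\varphi$ holds for every quadratic $\alpha$, the search never ends. One would like a *single* automaton that reads $\alpha$ as part of its input. The automata of Section 1 cannot be merged into one, since already their digits range up to $\lfloor\varepsilon\rfloor>\sqrt\Delta-1$, and $\Delta$ is unbounded as $\alpha$ varies. In one signature this can be repaired by another number system. In the other it cannot.

**Theorem 1.** $\mathrm{FO}(\mathcal K_q)=\mathrm{FO}(\{\mathcal R_\alpha:\alpha\in\mathbf{Irr}\})$, and this theory is decidable. Moreover, for $X\subseteq\mathbf{Irr}$: $\mathrm{FO}(\{\mathcal R_\alpha:\alpha\in X\})=\mathrm{FO}(\{\mathcal R_\alpha:\alpha\in\mathbf{Irr}\})$ if and only if $X$ contains every quadratic element of $\mathbf{Irr}$.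

**Theorem 2.** $\mathrm{FO}(\mathcal K_{\lambda,q})$ is undecidable. More generally, if $X\subseteq\mathbf{Irr}$ is dense in some nonempty open subinterval of $(0,1)$, then $\mathrm{FO}(\{\mathcal S_\alpha:\alpha\in X\})$ is $\Pi^0_1$-hard, hence undecidable.

**Theorem 3.** (a) $\mathrm{Th}(\mathcal S_\alpha)$ is decidable uniformly in quadratic $\alpha$; hence $\mathrm{FO}(\mathcal K_{\lambda,q})$ is $\Pi^0_1$-complete. (b) There is a sentence $\delta$ such that for $\alpha\in\mathbf{Irr}$: $\mathcal S_\alpha\models\delta$ iff $\alpha$ is not quadratic. So, in contrast to Theorem 1, $\mathrm{FO}(\mathcal K_{\lambda,q})\ne\mathrm{FO}(\{\mathcal S_\alpha:\alpha\in\mathbf{Irr}\})$.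

The first half of Theorem 3(a) is Proposition 1.1. Completeness will follow from Corollary 2.1 once Theorem 2 is proved.

## 3. Continued fractions and records

Let $\alpha=[0;a_1,a_2,\dots]\in\mathbf{Irr}$, so $a_i\ge1$. Put $(q_{-1},p_{-1})=(0,1)$, $(q_0,p_0)=(1,0)$,
$$(q_{k+1},p_{k+1})=a_{k+1}(q_k,p_k)+(q_{k-1},p_{k-1}),\qquad \beta_k=q_k\alpha-p_k ,$$
so $\beta_{-1}=-1$ and $\beta_0=\alpha$. We use these textbook facts, valid for all $k\ge0$ and, where it makes sense, $k=-1$: $\operatorname{sgn}\beta_k=(-1)^k$; $|\beta_{k+1}|<|\beta_k|$; $|\beta_k|\to0$; for $k\ge 0$,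
$$|\beta_{k-1}|=a_{k+1}|\beta_k|+|\beta_{k+1}|,\qquad \frac1{q_k+q_{k+1}}<|\beta_k|<\frac1{q_{k+1}};$$
the vectors $(q_k,p_k),(q_{k-1},p_{k-1})$ form a basis of $\mathbb Z^2$. The irrationals in $(0,1)$ with prescribed first $k\geq 1$ partial quotients are exactly the irrational points of the open interval between $\frac{p_k}{q_k}$ and $\frac{p_k+p_{k-1}}{q_k+q_{k-1}}$, whose length is at most $q_k^{-2}$. The *Euler–Lagrange theorem* says that $\alpha$ is quadratic iff $(a_i)$ is ultimately periodic.

Since $a_{i+1}q_i=q_{i+1}-q_{i-1}$ and $a_{i+1}|\beta_i|=|\beta_{i-1}|-|\beta_{i+1}|$, telescoping gives, for $k\ge0$,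
$$\sum_{0\le i<k}a_{i+1}q_i=q_k+q_{k-1}-1,\qquad \sum_{i\ge k}a_{i+1}|\beta_i|=|\beta_{k-1}|+|\beta_k|.\tag{1}$$

Let $\|x\|$ be the distance from $x$ to $\mathbb Z$. *Best approximation:*
$$\text{if }k\ge0\text{ and }1\le m<q_{k+1},\text{ then }\|m\alpha\|\ge|\beta_k|.\tag{2}$$
To see this, let $p\in\mathbb Z$ and write $(m,p)=x(q_k,p_k)+y(q_{k+1},p_{k+1})$ with $x,y\in\mathbb Z$. Then $x\ne0$, since $m$ is not a multiple of $q_{k+1}$. If $y=0$, then $|m\alpha-p|=|x||\beta_k|\ge|\beta_k|$. If $y\ne0$, then $x,y$ have opposite signs, since otherwise $|m|\ge q_k+q_{k+1}>m$. Hence $x\beta_k$ and $y\beta_{k+1}$ have the same sign, and $|m\alpha-p|\ge|\beta_k|$.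

For $k\ge1$ we have $q_{k+1}\ge q_2=a_2a_1+1\ge2$, so $|\beta_k|<\frac12$ and $\|q_k\alpha\|=|\beta_k|$.

**Definition (records).** An integer $q\ge1$ is a *record* of $\alpha$ if $\|q\alpha\|<\|m\alpha\|$ for all $1\le m<q$. Let $D_\alpha$ be the set of records.

For $k\ge2$, $q_k$ is a record: for $1\le m<q_k$, (2) gives $\|m\alpha\|\ge|\beta_{k-1}|>|\beta_k|=\|q_k\alpha\|$. If $k\ge1$ and $q_k<m<q_{k+1}$, then $\|m\alpha\|\ge|\beta_k|=\|q_k\alpha\|$, so $m$ is not a record. Hence
$$D_\alpha\cap[q_2,\infty)=\{q_k:k\ge2\}.\tag{3}$$
For $\alpha=\sqrt2-1=[0;2,2,2,\dots]$ we have $q_0,q_1,q_2,\dots=1,2,5,12,\dots$. The distances $\|m\alpha\|$ for $m=1,\dots,5$ are about $0.414,\,0.172,\,0.243,\,0.343,\,0.071$, so the records up to $5$ are $1,2,5$.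

Records matter because $\mathcal R_\alpha$ sees them. The elements $0$, $1=\min\mathbb Z_{>0}$ and $\alpha=\min(\alpha\mathbb Z)_{>0}$ are definable, and so is $\|\cdot\|$: $\|y\|=t$ iff $0\le t$, $t+t\le1$, and $y=n+t$ or $y+t=n$ for some $n\in\mathbb Z$. Hence so is
$$E=\{y\in\alpha\mathbb Z:\ y>0,\ \|y\|<\|y'\|\text{ for all }y'\in\alpha\mathbb Z\text{ with }0<y'<y\}=\alpha D_\alpha .$$

Here is the smallest experiment. Consider the sentence "$1<2\alpha$, $3\alpha<2$, and any three consecutive elements $z_0<z_1<z_2$ of $E$ satisfy $z_2=z_1+z_0$". Among irrationals, $\frac12<\alpha<\frac23$ means $a_1=a_2=1$, so $q_0=q_1=1$, $q_2=2$, and $D_\alpha=\{1,2,q_3,q_4,\dots\}$. Since $q_{k+2}=a_{k+2}q_{k+1}+q_k$, the last clause says $a_3=a_4=\dots=1$. So the sentence holds in $\mathcal R_\alpha$ for exactly one $\alpha\in\mathbf{Irr}$, namely $(\sqrt5-1)/2$. The inequality $3\alpha<2$ is needed: for $[0;1,2,1,1,1,\dots]$ the records are $1,3,4,7,\dots$, and the other clauses hold. A sentence about $\mathcal R_\alpha$ can thus single out a quadratic number. Can it single out a nonquadratic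 one, or hold at some nonquadratic number and at no quadratic one? Theorem 1 says no.

## 4. An automaton that reads the continued fraction

The plan is to give $\alpha$ to the automaton as the sequence of its partial quotients, written in binary, and to write numbers in terms of the $q_k$, $p_k$ and $\beta_k$.

**Definition (the language $W$, tracks).** $W$ is the set of $\omega$-words $w=\#A_1\#A_2\#\cdots$ with each $A_i\in\{0,1\}^+$ the binary expansion, least significant bit first and padding zeros allowed, of an integer $a_i\ge1$. Put $\alpha(w)=[0;a_1,a_2,\dots]$. A *track* over $w$ is an $\omega$-word over $\{0,1,\#\}$ with $\#$ exactly where $w$ has $\#$, whose $i$-th block has a value $b_i\le a_i$. A track is *finite* if only finitely many $b_i$ are nonzero.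

For example, $(\#01)^\omega$ codes $\sqrt2-1$ and $(\#1)^\omega$ codes $(\sqrt5-1)/2$. $W$ is $\omega$-regular: the word starts with $\#$, has infinitely many $\#$, and has a $1$ between any two consecutive ones. Every $\alpha\in\mathbf{Irr}$ is some $\alpha(w)$. Every sequence $0\le b_i\le a_i$ is given by exactly one track over $w$. "$b$ is a (finite) track over $w$" is $\omega$-regular, since comparing two binary words of equal length takes finitely many states.

The next lemma is the heart of Theorem 1. It tests linear relations with a number of states that does not depend on $\alpha$.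

**Lemma 4.1.** Fix $r\ge1$, functions $\sigma_1,\dots,\sigma_r:\{0,1\}\to\{-1,0,1\}$ and $j\in\mathbb Z$. The set of $(w,b^1,\dots,b^r)$, with $w\in W$ and $b^i$ tracks over $w$, such that
$$j\beta_{-1}+\sum_{k\ge0}d_{k+1}\beta_k=0,\qquad d_{k+1}=\sum_{i=1}^r\sigma_i(k\bmod2)\,b^i_{k+1},\tag{4}$$
is effectively $\omega$-regular.

**Step 1: compress each partial sum into two integers.** Note $|d_{k+1}|\le ra_{k+1}$, so the series converges absolutely by (1). Define $(s_0,t_0)=(0,j)$ and
$$s_{k+1}=t_k,\qquad t_{k+1}=s_k-a_{k+1}t_k+d_{k+1}.\tag{5}$$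
We claim that for all $k\ge0$
$$j(q_{-1},p_{-1})+\sum_{0\le i<k}d_{i+1}(q_i,p_i)=s_k(q_k,p_k)+t_k(q_{k-1},p_{k-1}).\tag{6}$$
This is clear for $k=0$. Adding $d_{k+1}(q_k,p_k)$ and using $(q_{k-1},p_{k-1})=(q_{k+1},p_{k+1})-a_{k+1}(q_k,p_k)$ turns the right side into $t_k(q_{k+1},p_{k+1})+(s_k+d_{k+1}-a_{k+1}t_k)(q_k,p_k)$, as required. Hence the partial sum $j\beta_{-1}+\sum_{i<k}d_{i+1}\beta_i$ equals $s_k\beta_k+t_k\beta_{k-1}$.

For example, the identity $\beta_{-1}+a_1\beta_0-\beta_1=0$ has $j=1$, $d_1=a_1$, $d_2=-1$, and the pairs $(s_k,t_k)$ are $(0,1),(1,0),(0,0),(0,0),\dots$, whatever the partial quotients are.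

**Step 2: equation (4) holds iff $|s_k|,|t_k|\le4r$ for all $k$.** This makes the set of states finite. If the bounds hold, the partial sums $s_k\beta_k+t_k\beta_{k-1}$ tend to $0$, so (4) holds.

Conversely, assume (4). We have two estimates, one from each end of the sum. Since $q_{-1}=0$, the $q$-coordinate of (6) and (1) give $|s_kq_k+t_kq_{k-1}|\le r(q_k+q_{k-1}-1)\le2rq_k$. By (4) the partial sum is minus the tail, so (1) gives $|s_k\beta_k+t_k\beta_{k-1}|\le r(|\beta_{k-1}|+|\beta_k|)\le2r|\beta_{k-1}|$. Put $\theta=q_{k-1}/q_k\in[0,1]$ and $\eta=|\beta_k/\beta_{k-1}|\in(0,1)$. As $\beta_k,\beta_{k-1}$ have opposite signs, the estimates read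
$$|s_k+\theta t_k|\le2r,\qquad|t_k-\eta s_k|\le2r .$$
From
$$s_k(1+\theta\eta)=(s_k+\theta t_k)-\theta(t_k-\eta s_k),\qquad t_k(1+\theta\eta)=(t_k-\eta s_k)+\eta(s_k+\theta t_k)$$
we get $|s_k|,|t_k|\le4r$.

**Step 3: the automaton.** It stores $(s_k,t_k)\in[-4r,4r]^2$ and the parity of $k$. If $|j|>4r$ it rejects. At the start of block $k+1$ it guesses $t_{k+1}\in[-4r,4r]$, and on that block it verifies (5), i.e. $(s_k-t_{k+1})-t_ka_{k+1}+\sum_i\sigma_i(k\bmod2)b^i_{k+1}=0$. For this it keeps a carry, initially $s_k-t_{k+1}$. At each bit position it adds $-t_k$ times the bit of $A_{k+1}$ and $\sigma_i(k\bmod 2)$ times the bits of the tracks, requires the result to be even, and halves it. At the end of the block the carry must be $0$. The contribution of one position is at most $4r+r=5r$ in absolute value, so a carry bounded by $8r$ stays bounded by $8r$. Thus finitely many states suffice. $\square$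

## 5. Coding reals by tracks

For a finite track $u$ put $P(u)=\sum_{k\ge0}u_{k+1}p_k$. For a track $b$ put
$$v(b)=\sum_{k\ge0}b_{k+1}|\beta_k|=\sum_{k\ge0}(-1)^kb_{k+1}\beta_k ,$$
which lies in $[0,1+\alpha]$ by (1).

**Lemma 5.1.** (i) Every $y\in[0,1+\alpha]$ is $v(b)$ for some track $b$. (ii) Every integer $n\ge0$ is $\sum_{k\ge0}u_{k+1}q_k$ for some finite track $u$. (iii) Every integer $m\ge0$ is $P(u)$ for some finite track $u$.

*Proof.* (i) Start with the remainder $y\in[0,|\beta_{-1}|+|\beta_0|]$. Given a remainder $\rho\in[0,|\beta_{k-1}|+|\beta_k|]$, $k\ge0$, let $b_{k+1}=\min(a_{k+1},\lfloor\rho/|\beta_k|\rfloor)$. If $b_{k+1}<a_{k+1}$, the new remainder is $<|\beta_k|$. If $b_{k+1}=a_{k+1}$, it is at most $|\beta_{k-1}|+|\beta_k|-a_{k+1}|\beta_k|=|\beta_k|+|\beta_{k+1}|$. So it lies in $[0,|\beta_k|+|\beta_{k+1}|]$, and the remainders tend to $0$.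

(ii) By induction on $K\ge-1$, every integer $0\le n\le q_{K+1}+q_K-1$ is representable with indices $0\le k\le K$. For $K=-1$ the range is $\{0\}$. For $K\ge0$ use $u_{K+1}=\min(a_{K+1},\lfloor n/q_K\rfloor)$: the remainder is at most $q_K-1$, or at most $q_{K+1}+q_K-1-a_{K+1}q_K=q_K+q_{K-1}-1$. In both cases the case $K-1$ applies.

(iii) The same argument shows that every $0\le m\le p_{K+1}+p_K-1$ is representable with indices $1\le k\le K$. It starts at $K=0$, where $p_1+p_0-1=0$, and for $K\ge1$ we have $p_K\ge1$, so division by $p_K$ is allowed. $\square$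

**Definition (codes).** A *code* over $w$ is $\kappa=(u,u',b)$ with $u,u'$ finite tracks and $b$ a track over $w$. Its value is $\mathrm{val}(\kappa)=P(u)-P(u')+v(b)$.

By Lemma 5.1 and $x=\lfloor x\rfloor+\{x\}$, every real has a code, and every real $\ge0$ has a code with $u'=0$.

**Lemma 5.2.** For fixed signs $\sigma_1,\dots,\sigma_r\in\{\pm1\}$, the relation $\sum_i\sigma_i\,\mathrm{val}(\kappa_i)=0$ on $(w,\kappa_1,\dots,\kappa_r)$ is effectively $\omega$-regular.

*Proof.* **Step 1: separate the integer part from the $v$-part.** Let $\kappa_i=(u_i,u_i',b_i)$, $I=\sum\sigma_i(P(u_i)-P(u_i'))\in\mathbb Z$ and $V=\sum\sigma_iv(b_i)$, so $|V|\le r(1+\alpha)<2r$. The relation holds iff for some integer $j$ with $|j|<2r$ both $I=j$ and $V+j=0$. The second condition reads $-j\beta_{-1}+V=0$ and is covered by Lemma 4.1, with parity-dependent signs $\sigma_i(-1)^k$. It remains to treat $I=j$ for a fixed $j$.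

**Step 2: turn $I=j$ into an equation between the $\beta_k$.** Lemma 4.1 tests sums of $\beta_k$ and not sums of $p_k$, so we bring in the companion sum of the $q_k$. Let $d$ be the signed digit sequence of the $2r$ finite tracks, $d_{k+1}=\sum_i\sigma_i(u_i-u_i')_{k+1}$, and $(e,I)=\sum_kd_{k+1}(q_k,p_k)$. Then $e\alpha-I=\sum_kd_{k+1}\beta_k$, and by (1) its absolute value is at most $2r(1+\alpha)\le4r$. If $I=j$, then $|e|\alpha\le|j|+4r$. Since $1/\alpha<a_1+1\le2a_1$, we get $|e|\le Ra_1$ with $R=2(|j|+4r)$. So $e=\pm\sum_{i\le R}f_i$ with integers $0\le f_i\le a_1$. Regard each $f_i$ as a track supported on the first block. As $\beta_0=\alpha$ and $\beta_{-1}=-1$, for this sign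
$$\sum_kd_{k+1}\beta_k\mp\Big(\sum_{i\le R}f_i\Big)\beta_0-j\beta_{-1}=(e\alpha-j)-e\alpha+j=0.\tag{7}$$

**Step 3: the equation gives back $I=j$.** Suppose the left side of (7) vanishes for some sign and some tracks $f_1,\dots,f_R$ supported on the first block. It has the form $Q\alpha-S$ with $Q,S\in\mathbb Z$. Since $\alpha$ is irrational, $S=0$. As $p_0=0$ and $p_{-1}=1$, we have $S=I-j$, so $I=j$. Thus $I=j$ is equivalent to the existence of a sign and tracks $f_i$ satisfying (7). By Lemma 4.1 with $2r+R$ tracks and by projection, it is effectively $\omega$-regular. $\square$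

**Proposition 5.3.** For each $\mathcal L_{m,a}$-formula $\varphi(x_1,\dots,x_n)$, the set of $(w,\kappa_1,\dots,\kappa_n)$ with $w\in W$, $\kappa_i$ codes over $w$, and $\mathcal R_{\alpha(w)}\models\varphi(\mathrm{val}\,\kappa_1,\dots,\mathrm{val}\,\kappa_n)$ is effectively $\omega$-regular.

*Proof.* As in Section 1, Büchi's closure properties and the fact that every real has a code over every $w$ reduce the claim to unnested atomic formulas.

* $x=y$ and $x+y=z$: Lemma 5.2.
* $x\le y$ iff there is a code $\kappa$ with $u'=0$ and $x+\mathrm{val}(\kappa)=y$. Such codes have exactly the values $\ge0$. And $x<y$ is $x\le y\wedge x\ne y$.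
* $x\in\mathbb Z$ iff $x=\mathrm{val}(u,u',0)$ for some finite tracks $u,u'$, by Lemma 5.1(iii).
* $x\in\alpha\mathbb Z$: by Lemma 5.1(ii) every integer $n\ge0$ is $\sum u_{k+1}q_k$ for a finite track $u$, and then $n\alpha=\sum u_{k+1}(p_k+\beta_k)=P(u)+v(u^0)-v(u^1)$, where $u^0$ (resp. $u^1$) keeps the digits $u_{k+1}$ with $k$ even (resp. odd) and replaces the others by $0$. So $x\in\alpha\mathbb Z$ iff for some finite track $u$ and some sign, $\pm x-\mathrm{val}(u,0,u^0)+\mathrm{val}(0,0,u^1)=0$. The passage from $u$ to $u^0,u^1$ only needs the parity of the block, so Lemma 5.2 and projection finish. $\square$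

## 6. Ultimately periodic words are quadratic numbers

*Proof of Theorem 1, equality and decidability.* Let $\varphi$ be an $\mathcal L_{m,a}$-sentence and
$$L=\{w\in W:\mathcal R_{\alpha(w)}\models\neg\varphi\},$$
effectively $\omega$-regular by Proposition 5.3. Suppose $\varphi\notin\mathrm{FO}(\{\mathcal R_\alpha:\alpha\in\mathbf{Irr}\})$. Then $L\ne\emptyset$, so $L$ contains an ultimately periodic word $w=xy^\omega$. As $w\in W$ has infinitely many $\#$, the word $y$ contains $\#$. Hence the sequence of blocks of $w$, and so the sequence $a_1,a_2,\dots$, is ultimately periodic, and $\alpha(w)$ is quadratic by Euler–Lagrange. Thus $\varphi$ fails in a member of $\mathcal K_q$, and $\varphi\notin\mathrm{FO}(\mathcal K_q)$. The other inclusion is trivial, so the two theories coincide. Moreover $\varphi$ belongs to the theory iff $L=\emptyset$, which is decidable. $\square$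

## 7. A sentence for each quadratic number

*Proof of Theorem 1, classification.* Write $\mathrm{FO}(X)$ for $\mathrm{FO}(\{\mathcal R_\alpha:\alpha\in X\})$. If $X$ contains all quadratic elements of $\mathbf{Irr}$, then $\mathrm{FO}(\mathbf{Irr})\subseteq\mathrm{FO}(X)\subseteq\mathrm{FO}(\mathcal K_q)=\mathrm{FO}(\mathbf{Irr})$, so all are equal.

**Step 1: what to build.** Conversely, let $\alpha_0\in\mathbf{Irr}$ be quadratic. It suffices to find a sentence $\psi$ such that for $\alpha\in\mathbf{Irr}$, $\mathcal R_\alpha\models\psi$ iff $\alpha=\alpha_0$. For then, if $\alpha_0\notin X$, the sentence $\neg\psi$ lies in $\mathrm{FO}(X)$ and not in $\mathrm{FO}(\mathbf{Irr})$. We extend the experiment of Section 3.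

**Step 2: the sentence.** Let $a_i^0$ be the partial quotients of $\alpha_0$, with $a^0_{i+\ell}=a^0_i$ for $i\ge k_1$, where $k_1\ge2$ and $\ell\ge1$. Let $\mathcal A=\{a^0_i:i\ge1\}$, a finite set. Let $\psi$ say the following.

1. $\alpha$ lies in the open rational interval whose irrational points are those with first partial quotients $a_1^0,\dots,a^0_{k_1+1+\ell}$. This is expressible by inequalities $r\cdot1<s\cdot\alpha$ and $s\cdot\alpha<r\cdot 1$ with fixed integers. It fixes the value of $q_{k_1}$.
2. For all consecutive elements $z_0<z_1<\dots<z_{\ell+2}$ of $E$ with $z_0\ge q_{k_1}\alpha$,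
$$\bigvee_{A\in\mathcal A}\big(z_2=Az_1+z_0\ \wedge\ z_{\ell+2}=Az_{\ell+1}+z_\ell\big).$$

**Step 3: it works.** Assume clause 1. By (3) and $k_1\ge2$, the tuples in clause 2 are exactly $z_i=q_{k+i}\alpha$ with $k\ge k_1$. Since $q_{k+2}=a_{k+2}q_{k+1}+q_k$, clause 2 says $a_{k+2}=a_{k+2+\ell}\in\mathcal A$ for all $k\ge k_1$. So $\alpha_0$ satisfies $\psi$. If $\alpha$ satisfies $\psi$, then $a_i$ is $\ell$-periodic for $i\ge k_1+2$ and agrees with $a_i^0$ for $i\le k_1+1+\ell$. This includes the full period $k_1+2,\dots,k_1+1+\ell$. So $a_i=a_i^0$ for all $i$, and $\alpha=\alpha_0$. $\square$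

## 8. Where the automaton loses track of $\lambda$

Can the method of Sections 4–6 be repeated for $\mathcal S_\alpha$, with $y=\alpha x$ as a further atomic relation? Lemma 4.1 works in the rank-two group $\mathbb Z+\mathbb Z\alpha$, where two integers $(s_k,t_k)$ describe a partial sum. With $\lambda$ we can speak of $\lambda(\lambda(n))=n\alpha^2$, and for nonquadratic $\alpha$ this lies outside that group when $n\neq 0$. The following sentence turns this into an obstruction.

*Proof of Theorem 3(b).* Let $\delta$ be: for all $x,y\in\mathbb R$ and all $\epsilon>0$ there is $n\in\mathbb Z$ with $\|\lambda(n)-x\|<\epsilon$ and $\|\lambda(\lambda(n))-y\|<\epsilon$.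

Let $\alpha\in\mathbf{Irr}$ be not quadratic. Then $1,\alpha,\alpha^2$ are linearly independent over $\mathbb Q$: a nontrivial relation would make $\alpha$ rational or quadratic. Kronecker's theorem says that the points $(n\alpha,n\alpha^2)$, $n\in\mathbb Z$, are then dense modulo $1$, which is $\delta$.

Let $\alpha$ be quadratic, $A\alpha^2+B\alpha+C=0$ with integers $A\ne0,B,C$. Then $B\cdot n\alpha+A\cdot n\alpha^2=-nC\in\mathbb Z$. So all points $(n\alpha,n\alpha^2)$ modulo $1$ lie in the closed subgroup $\{(x,y):Bx+Ay=0\}$ of $(\mathbb R/\mathbb Z)^2$. It is proper, since it does not contain $(0,\frac1{2A})$. Its complement is open and nonempty, so $\delta$ fails.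

Thus $\neg\delta\in\mathrm{FO}(\mathcal K_{\lambda,q})$. As there are nonquadratic irrationals in $(0,1)$, $\neg\delta\notin\mathrm{FO}(\{\mathcal S_\alpha:\alpha\in\mathbf{Irr}\})$. $\square$

Now look at $\{w\in W:\mathcal S_{\alpha(w)}\models\delta\}$. It is nonempty, but by Section 6 every ultimately periodic word of $W$ codes a quadratic number, so this set contains no ultimately periodic word. By Büchi's theorem it is not $\omega$-regular. So the analog of Proposition 5.3 is false for $\mathcal L_{m,\lambda}$ at the sentence $\delta$, and no choice of codes for the reals over $w\in W$ can repair this.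

It does not follow that the theory is undecidable. For that we use the extra freedom: $n\alpha$ and $n\alpha^2$ can be controlled almost independently, even for quadratic $\alpha$, over a *finite* range of $n$.

## 9. Steering $n\alpha^2$ while $n\alpha$ stays in place

All of the following is definable in $\mathcal S_\alpha$ by formulas that do not depend on $\alpha$: $0$, $1$, $\alpha=\lambda(1)$, $\lfloor x\rfloor$, $\{x\}$, $\|x\|$, the set $D=D_\alpha$ of records, and, for an integer $q\ge1$ and a real $c$:

* $n_q(c)$, the $n\in\{0,\dots,q-1\}$ with $\{n\alpha\}\le\{c\}$ and $\{n\alpha\}$ maximal. It exists because $n=0$ qualifies, and it is unique because $\alpha$ is irrational.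
* $g_q(c)=\{\lambda(\lambda(n_q(c)))\}=\{n_q(c)\,\alpha^2\}\in[0,1)$.

So $c$ selects an integer through its position relative to the points $\{n\alpha\}$, and $g_q$ reads off the position of $n\alpha^2$.

**Definition (arcs).** For $k\ge1$ with $q_k\ge2$, a *stage-$k$ arc* is an interval $[x,y)$ where $x<y$ are neighboring elements of $\{\{n\alpha\}:0\le n<q_k\}\cup\{1\}$.

For $\alpha=[0;2,\dots]$ the stage-1 arcs are $[0,\alpha)$ and $[\alpha,1)$. Stage-$k$ arcs partition $[0,1)$, and stage-$(k+1)$ arcs refine them. For $c\in[x,y)$, $n_{q_k}(c)$ is the *index* of $x$, the $n$ with $\{n\alpha\}=x$. Give the point $1$ the index $0$. As $q_k\ge2$, both endpoints of an arc have distinct indices in $[0,q_k)$, and $y-x$ is congruent modulo $1$ to the difference of the indices times $\alpha$. So by (2) every stage-$k$ arc has length at least $|\beta_{k-1}|$. Let $|\cdot|_{\mathbb T}$ be the distance modulo $1$, so $|x|_{\mathbb T}=\|x\|$.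

The idea is this. If $a_{k+1}$ is large, then adding $q_k$ to $n$ repeatedly moves $n\alpha$ by the tiny amounts $j\beta_k$, inside one arc. But $q_k\alpha^2$ is close to $p_k^2/q_k$, so $n\alpha^2$ visits all multiples of $1/q_k$, approximately. For example, let $\alpha=[0;2,2,6,a_4,\dots]$ with $a_4\ge1000$, so that $\alpha$ is very close to $\frac{13}{32}$, and take $k=2$: $q_2=5$, $p_2=2$, $\beta_2\approx0.03125$. For $n=5,10,15,20,25$ the points $\{n\alpha\}\approx j\cdot0.03125$, $j=1,\dots,5$, stay in the stage-2 arc $[0,\{3\alpha\})$ with $\{3\alpha\}\approx0.219$. The numbers $\{n\alpha^2\}$ are about $0.825,\,0.650,\,0.476,\,0.301,\,0.126$.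

**Lemma 9.1.** Let $k\ge1$, $q_k\ge2$, $a_{k+1}\ge q_k+1$, let $J$ be a stage-$k$ arc and $\rho\in\mathbb R$. There is a stage-$(k+1)$ arc $J'\subseteq J$ with $|g_{q_{k+1}}(c)-\rho|_{\mathbb T}\le3/q_k$ for all $c\in J'$.

*Proof.* **Step 1: $q_k$ candidates inside $J$.** Let $J=[x,y)$. Let $m'\in[0,q_k)$ be the index of $x$ if $k$ is even, and of $y$ if $k$ is odd. For $1\le j\le q_k\le a_{k+1}-1$ let $n=m'+jq_k$. Then $0\le n<a_{k+1}q_k\le q_{k+1}$, and $n\alpha\equiv m'\alpha+j\beta_k\pmod1$. We have
$$0<j|\beta_k|<a_{k+1}|\beta_k|<|\beta_{k-1}|\le y-x .$$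
Since $\operatorname{sgn}\beta_k=(-1)^k$, the point $\{n\alpha\}$ equals $x+j|\beta_k|$ if $k$ is even and $y-j|\beta_k|$ if $k$ is odd. Either way it lies in $J$. As $n<q_{k+1}$, it is the left endpoint of a stage-$(k+1)$ arc, and this arc is contained in $J$. On it, $n_{q_{k+1}}(c)=n$.

**Step 2: the candidates have well-spread values of $n\alpha^2$.** From $q_k\alpha=p_k+\beta_k$,
$$q_k\alpha^2=\alpha p_k+\alpha\beta_k=\frac{p_k(p_k+\beta_k)}{q_k}+\alpha\beta_k=\frac{p_k^2}{q_k}+\beta_k\Big(\frac{p_k}{q_k}+\alpha\Big).$$
Since $p_k/q_k\le1$ and $\alpha<1$,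
$$\Big|jq_k\alpha^2-\frac{jp_k^2}{q_k}\Big|\le2q_k|\beta_k|<\frac{2q_k}{q_{k+1}}\le\frac2{a_{k+1}}<\frac2{q_k}.$$
As $\gcd(p_k,q_k)=1$, when $j$ runs over $1,\dots,q_k$ the numbers $jp_k^2$ run over all residues modulo $q_k$. So for some $j$ we have $|m'\alpha^2+jp_k^2/q_k-\rho|_{\mathbb T}\le\frac1{2q_k}$, and then $|n\alpha^2-\rho|_{\mathbb T}\le\frac1{2q_k}+\frac2{q_k}=\frac5{2q_k}\le\frac3{q_k}$. Take $J'$ to be the arc of this $n$. $\square$

**Lemma 9.2.** Let $K\ge1$, $q_K\ge2$, $M\geq K$, and $a_{k+1}\ge q_k+1$ for $K\le k<M$. For any $\rho_{K+1},\dots,\rho_M\in\mathbb R$ there is a stage-$M$ arc $J$ with $|g_{q_k}(c)-\rho_k|_{\mathbb T}\le3/q_{k-1}$ for all $c\in J$ and $K<k\le M$.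

*Proof.* Start with any stage-$K$ arc $J_K$ and apply Lemma 9.1 for $k=K,\dots,M-1$ to get $J_K\supseteq J_{K+1}\supseteq\dots\supseteq J_M$, where the bound for $g_{q_{k+1}}$ with target $\rho_{k+1}$ holds on $J_{k+1}$. As the arcs are nested, all bounds hold on $J=J_M$. $\square$

## 10. From subsets to binary relations

Lemma 9.2 with targets $\frac14$ and $\frac34$ lets one real $c$ code any subset $\{e:g_e(c)\ge\frac12\}$ of a finite set of records. So finitely many reals code a word along the records. The natural attempt to encode a Turing computation is to use one such family of reals for each row of its space-time diagram. Here it stops: a sentence quantifies over a fixed number of reals, and the number of rows is not bounded. We need a *binary* relation coded by a single real.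

The way out is to apply $g$ twice. One real $c$ can steer $g_d(c)$ close to any prescribed real, for each record $d$ in a finite set. Let that prescribed real be the code of row $d$. For integers $d,e\ge1$ put
$$T(c;d,e):\qquad g_e(g_d(c))\ge\tfrac12 .$$

**Lemma 10.1 (coding).** Let $K\ge2$, $q_K\ge24$, $K<M$, $M+2\le N$, and $a_{k+1}\ge q_k+1$ for $K\le k<N$. Put $\mathsf X=\{q_{K+1},\dots,q_M\}$ and $\mathsf Y=\{q_{M+2},\dots,q_N\}$. For every $R\subseteq\mathsf Y\times\mathsf X$ there is $c\in[0,1)$ such that for all $(d,e)\in\mathsf Y\times\mathsf X$: $T(c;d,e)\iff(d,e)\in R$.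

*Proof.* **Step 1: an arc of codes for each row.** Let $M+2\le k\le N$. Apply Lemma 9.2 on the range from $K$ to $M$, with target $\frac34$ at $e=q_i$ if $(q_k,e)\in R$ and $\frac14$ otherwise. It gives a stage-$M$ arc $J^{(k)}$. The errors are at most $3/q_{i-1}\le3/24=\frac18$. So for all $r\in J^{(k)}$ and $e\in\mathsf X$, $g_e(r)$ lies in $[\frac58,\frac78]$ or in $[\frac18,\frac38]$ respectively, and
$$g_e(r)\ge\tfrac12\iff(q_k,e)\in R .$$
The length of $J^{(k)}$ is at least $|\beta_{M-1}|>\frac1{q_M+q_{M-1}}\ge\frac1{2q_M}$. Let $\rho_k$ be its midpoint.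

**Step 2: one real that points into all these arcs.** Apply Lemma 9.2 on the range from $M+1$ to $N$ with targets $\rho_k$, $M+2\le k\le N$, and pick any $c$ in the resulting arc. Then $|g_{q_k}(c)-\rho_k|_{\mathbb T}\le3/q_{k-1}\le3/q_{M+1}$. Since $q_{M+1}\ge a_{M+1}q_M\ge(q_M+1)q_M\ge25q_M$, we have $3/q_{M+1}<\frac1{4q_M}$, which is less than half the length of $J^{(k)}$. Thus $g_{q_k}(c)\in[0,1)$ is congruent modulo $1$ to a point of $J^{(k)}\subseteq[0,1)$, so $g_{q_k}(c)\in J^{(k)}$. By Step 1, $T(c;q_k,e)\iff(q_k,e)\in R$. $\square$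

The gap between $\mathsf X$ and $\mathsf Y$ is there for Step 2. A row placed at $q_{M+1}$ would have the error bound $3/q_M$, which is too weak against the length bound $\frac1{2q_M}$.

## 11. Turing machines inside $\mathcal S_\alpha$

**Step 1: halting as the existence of a finite table.** Let $\mathcal M$ be a deterministic Turing machine with one one-way infinite tape, started on the blank tape, never moving left from the first cell, with tape alphabet $\Gamma$ and state set $Q$. We may assume that each nonhalting step moves the head by one cell. Let $\Sigma=\Gamma\cup(Q\times\Gamma)$: a symbol $(s,\gamma)$ marks the cell that carries the head. Define a local function $F(x,y,z)$, the next content of a cell with content $y$ and neighbors $x,z$ (where $x$ or $z$ may be a boundary marker), as follows. If $y=(s,\gamma)$ with $s$ halting, it is $y$. If $y=(s,\gamma)$ with $s$ not halting, it is the symbol that $\mathcal M$ writes. If $y\in\Gamma$ and $x$ carries a nonhalting head that moves right into state $s'$, or $z$ carries a nonhalting head that moves left into state $s'$,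 it is $(s',y)$ (use $x$ if both apply). Otherwise it is $y$.

We claim that $\mathcal M$ halts iff for some finite nonempty linear orders $\mathsf Y$ (times) and $\mathsf X$ (cells) there is $\tau:\mathsf Y\times\mathsf X\to\Sigma$ such that

1. in the first row, the first cell carries (initial state, blank) and all others are blank;
2. $\tau(d^+,e)=F(\tau(d,e^-),\tau(d,e),\tau(d,e^+))$ for consecutive $d<d^+$ in $\mathsf Y$, where $e^\pm$ are the neighbors of $e$ in $\mathsf X$, with a boundary marker if missing;
3. no symbol of $Q\times\Gamma$ occurs in the last column;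
4. the last row contains a halting state.

Suppose $\tau$ satisfies 1–4. We show by induction that the rows are the successive configurations restricted to the cells of $\mathsf X$ (a halted configuration being repeated), with all cells outside $\mathsf X$ blank. The first row is correct by 1. If a row is correct, its head is in $\mathsf X$, and by 3 not on the last cell. So in the next step the head stays within $\mathsf X$ and nothing outside $\mathsf X$ changes, and 2 gives the next configuration. Hence by 4 $\mathcal M$ reaches a halting state. Conversely, if $\mathcal M$ halts, take as many rows as needed to reach the halting state, and so many cells that the head never reaches the last one.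

**Step 2: the sentence.** Choose $h$ and an injection $\Sigma\to\{0,1\}^h$. Let $\varphi_{\mathcal M}$ be the $\mathcal L_{m,\lambda}$-sentence: *there are $s_0<s_1<s_2<s_3$ in $D$ and reals $c_1,\dots,c_h$ such that, with*
$$\mathsf X=\{e\in D:s_0<e\le s_1\},\qquad\mathsf Y=\{d\in D:s_2<d\le s_3\},$$
*for every $(d,e)\in\mathsf Y\times\mathsf X$ the truth values of $T(c_1;d,e),\dots,T(c_h;d,e)$ code an element $\tau(d,e)\in\Sigma$, and $\tau$ satisfies 1–4.* This is first order, because $D$, $T$, and neighbors in $\mathsf X$ and $\mathsf Y$ are definable and $F$ is a finite table. The map $\mathcal M\mapsto\varphi_{\mathcal M}$ is computable.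

**Step 3: if $\mathcal S_\alpha\models\varphi_{\mathcal M}$ for some $\alpha\in\mathbf{Irr}$, then $\mathcal M$ halts.** The sets $\mathsf X$ and $\mathsf Y$ are bounded sets of positive integers, hence genuinely finite. They are nonempty, since $s_1\in\mathsf X$ and $s_3\in\mathsf Y$. So $\tau$ is a table as in Step 1.

**Step 4: if $\mathcal M$ halts and $X\subseteq\mathbf{Irr}$ is dense in a nonempty open interval $U\subseteq(0,1)$, then $\mathcal S_\alpha\models\varphi_{\mathcal M}$ for some $\alpha\in X$.** Take a table with $l\ge1$ columns and $m\ge1$ rows. Pick an irrational in $U$ and a prefix $a_1,\dots,a_K$ of its continued fraction with $K\ge2$, $q_K\ge24$, so long that all irrationals with this prefix lie in $U$. This is possible since these irrationals lie in an interval of length at most $q_K^{-2}$. Let $M=K+l$ and $N=M+1+m$, and continue the prefix by $a_{k+1}=q_k+1$ for $K\le k<N$. The irrationals with prefix $a_1,\dots,a_N$ are exactly the irrational points of a nonempty open interval. These irrational points all lie in the interval $U$, so the whole open interval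 is contained in $U$. As $X$ is dense in $U$, some $\alpha\in X$ has this prefix.

For this $\alpha$ put $s_0=q_K$, $s_1=q_M$, $s_2=q_{M+1}$, $s_3=q_N$. By (3) and $K\ge2$ these are records, $\mathsf X=\{q_{K+1},\dots,q_M\}$ has $l$ elements, and $\mathsf Y=\{q_{M+2},\dots,q_N\}$ has $m$ elements. The hypotheses of Lemma 10.1 hold. Apply it to each of the $h$ bit relations of the table (the $i$-th is the set of $(d,e)$ where the $i$-th bit of the code of $\tau(d,e)$ is $1$) to get $c_1,\dots,c_h$. So $\mathcal S_\alpha\models\varphi_{\mathcal M}$.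

**Step 5: proof of Theorem 2.** Let $X$ be dense in a nonempty open subinterval of $(0,1)$. By Steps 3 and 4, $\mathcal M$ does not halt iff $\neg\varphi_{\mathcal M}\in\mathrm{FO}(\{\mathcal S_\alpha:\alpha\in X\})$. So this theory is $\Pi^0_1$-hard, in particular undecidable. The quadratic irrationals are dense in $(0,1)$, since the nonzero rational multiples of $\sqrt2$ are. Hence this applies to $\mathcal K_{\lambda,q}$. $\square$

**Step 6: completion of the proof of Theorem 3(a).** Proposition 1.1 is the uniform decidability of $\mathrm{Th}(\mathcal S_\alpha)$ for quadratic $\alpha$. By Corollary 2.1, $\mathrm{FO}(\mathcal K_{\lambda,q})$ is $\Pi^0_1$, and by Step 5 it is $\Pi^0_1$-hard. So it is $\Pi^0_1$-complete, even though each single $\mathcal S_\alpha$ with $\alpha$ quadratic has a decidable theory. $\square$
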